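# A stack and a random walk inside the heterochaos baker maps

## 1. Five steps of an orbit for $M=2$, $a=\frac14$

Consider the following map of the unit square:
$$f(x_u,x_c)=\begin{cases}(4x_u,\ \tfrac{x_c}{2}) & 0\le x_u<\tfrac14,\\[1mm] (4x_u-1,\ \tfrac{x_c+1}{2}) & \tfrac14\le x_u<\tfrac12,\\[1mm] (2x_u-1,\ 2x_c \bmod 1)& \tfrac12\le x_u\le 1.\end{cases}$$
(At $x_c=1$ the last line is read as $2x_c-1=1$.) The first coordinate is always expanded. The second is contracted by $2$ on the left half of the square and expanded by $2$ on the right half. Give a point the symbol $1$, $2$ or $*$ according to which of the three strips contains it, and follow the orbit of $(\frac25,\frac13)$. In the last column $x_c$ is written through its binary digits, with each digit raised by one, so the letters are $1$ and $2$.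

| $n$ | point | symbol | letters of $x_c$ |
|---|---|---|---|
| 0 | $(\frac25,\frac13)$ | $2$ | $1\,2\,1\,2\,1\,2\cdots$ |
| 1 | $(\frac35,\frac23)$ | $*$ | $2\,1\,2\,1\,2\,1\cdots$ |
| 2 | $(\frac15,\frac13)$ | $1$ | $1\,2\,1\,2\,1\,2\cdots$ |
| 3 | $(\frac45,\frac16)$ | $*$ | $1\,1\,2\,1\,2\,1\cdots$ |
| 4 | $(\frac35,\frac13)$ | $*$ | $1\,2\,1\,2\,1\,2\cdots$ |
| 5 | $(\frac15,\frac23)$ | $1$ | $2\,1\,2\,1\,2\,1\cdots$ |

The last column behaves as a stack. The symbol $i\in\{1,2\}$ puts the letter $i$ on top; the symbol $*$ removes the top letter. At time $1$ the letter removed is $2$, and an observer who sees only the symbols could have predicted it, since the letter was put there at time $0$. At time $3$ the letter removed is $1$, which was put there at time $2$. At time $4$ the letter removed is again $1$, but now the observer is stuck: this letter was already on the stack at time $0$, and to know it one must look at symbols before time $0$.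

So suppose we are told the whole symbol sequence, past and future. Do we then know every letter that is ever removed? Do we know the point?

The symbols themselves are simple. For instance, the set where the first two symbols are $2,*$ is given by $\frac14\le x_u<\frac12$ and $4x_u-1\ge\frac12$, i.e. $x_u\in[\frac38,\frac12)$, of measure $\frac18=\frac14\cdot\frac12$. They look like independent draws with weights $(\frac14,\frac14,\frac12)$. If in addition they determine the point, then the system is a coin-tossing system in disguise. That is the question of this lecture.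

## 2. The heterochaos baker maps and the mostly neutral parameter

Let $M\ge2$ be an integer and $a\in(0,\frac1M)$. Let $\tau_a\colon[0,1]\to[0,1]$ be the piecewise affine map with $M+1$ full branches
$$\tau_a(x)=\frac{x-(i-1)a}{a}\ \text{ on } [(i-1)a,ia),\ i=1,\dots,M,\qquad \tau_a(x)=\frac{x-Ma}{1-Ma}\ \text{ on } [Ma,1].$$
The two-dimensional heterochaos baker map $f_a\colon[0,1]^2\to[0,1]^2$ is
$$f_a(x_u,x_c)=\begin{cases}\left(\tau_a(x_u),\ \dfrac{x_c+i-1}{M}\right) & \text{if } x_u\in[(i-1)a,ia),\ i=1,\dots,M,\\[2mm] \left(\tau_a(x_u),\ Mx_c-(j-1)\right) & \text{if } x_u\in[Ma,1],\ x_c\in[\frac{j-1}{M},\frac jM),\ j=1,\dots,M,\end{cases}$$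
with $x_c=1$ included in the case $j=M$. Section 1 is the case $M=2$, $a=\frac14$. The three-dimensional map $g_a\colon[0,1]^3\to[0,1]^3$ adds a contracting coordinate:
$$g_a(x_u,x_c,x_s)=\begin{cases}\left(f_a(x_u,x_c),\ Ma\,x_s\right) & \text{if } x_u\in[0,Ma),\\[1mm] \left(f_a(x_u,x_c),\ Ma+(j-1)\dfrac{1-Ma}{M}+\dfrac{1-Ma}{M}\,x_s\right) & \text{if } x_u\in[Ma,1],\ x_c\in[\frac{j-1}{M},\frac jM).\end{cases}$$
(Again $x_c=1$ goes with $j=M$.) Thus $f_a$ is the factor of $g_a$ obtained by forgetting $x_s$. Lebesgue measure is invariant under both maps. Write $F_a$ for either of them; a statement about $F_a$ is asserted for both.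

What does $x_s$ do? Take $M=2$, $a=\frac14$ and the start $x_s=\frac13$ above the orbit of Section 1. Step $0$ gives $x_s=\frac16$. Step $1$ removes the letter $2$ and gives $x_s=\frac34+\frac14\cdot\frac16=\frac{19}{24}$. That $x_s\ge\frac34$ tells us that the last step was a removal and that the letter removed was $2$. The coordinate $x_s$ is a logbook of removed letters.

The central Lyapunov exponent is the Birkhoff average of $\log|\partial_{x_c}(x_c\text{-coordinate of the map})|$. This function is $-\log M$ on $\{x_u<Ma\}$ and $+\log M$ elsewhere, and for Lebesgue-a.e. point the average is $(1-2Ma)\log M$ (this also follows from the independence in Section 5 and the strong law of large numbers). It vanishes exactly at $a=\frac1{2M}$, the mostly neutral parameter.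

The problem comes from Yoshitaka Saiki, Hiroki Takahasi, Kenichiro Yamamoto, James A. Yorke, "The dynamics of the heterochaos baker maps", arXiv:2401.00836 (2024). Known are the following facts: for every $a\in(0,\frac1M)$, $(F_a,{\rm Leb})$ is mixing of all orders; it is $(\frac{1-Ma}M,\dots,\frac{1-Ma}M,Ma)$-Bernoulli for $a\in(0,\frac1{2M})$, and $(a,\dots,a,1-Ma)$-Bernoulli for $a\in(\frac1{2M},\frac1M)$; each vector has $M+1$ entries. At $a=\frac1{2M}$ both vectors become $(\frac1{2M},\dots,\frac1{2M},\frac12)$, and we must prove or disprove that $F_{1/(2M)}$ is Bernoulli with this vector. We prove it. The known results just quoted are not used; the two Bernoulli statements come out again along the way.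

## 3. Bernoulli systems, generators, natural extensions

A system is an invertible or non-invertible measure-preserving Borel map of a standard Borel probability space. Two invertible systems are isomorphic if, after discarding null sets, there is a bijection, Borel in both directions, that carries one measure to the other and intertwines the maps.

**Definition (Bernoulli).** Let $(p_1,\dots,p_k)$ be a probability vector. An invertible system is $(p_1,\dots,p_k)$-Bernoulli if it is isomorphic to the shift on $\{1,\dots,k\}^{\mathbb Z}$ with the product measure $(p_1,\dots,p_k)^{\otimes\mathbb Z}$. For the non-invertible map $f_a$ this is understood for its natural extension.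

**Definition (natural extension).** For a measure-preserving map $f$ of $(Y,\mu)$, the natural extension is the left shift on the space of two-sided orbits $\{(y_n)_{n\in\mathbb Z}: f(y_n)=y_{n+1}\}$, with the measure for which $(y_{-n},\dots,y_n)$ has the law of $(y,fy,\dots,f^{2n}y)$, $y\sim\mu$, for every $n$.

For example, take the doubling map $y\mapsto 2y\bmod 1$ on $[0,1)$ with Lebesgue measure. If $b_n$ is the first binary digit of $y_n$, then $y_n=\sum_{k\ge0}b_{n+k}2^{-k-1}$, so the two-sided orbit is the same as the bi-infinite bit sequence $(b_n)$, and the bits are independent and fair. The natural extension is $(\frac12,\frac12)$-Bernoulli.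

**Definition (two-sided generator).** Let $T$ be invertible and $\mathcal R=\{R_1,\dots,R_k\}$ a finite measurable partition. The name of $x$ is the sequence $(\rho_n)_{n\in\mathbb Z}$ with $T^nx\in R_{\rho_n}$. The partition $\mathcal R$ is a two-sided generator if the name map is injective on a set of full measure.

For the shift on $\{1,\dots,k\}^{\mathbb Z}$, the partition by the zeroth coordinate is a two-sided generator: the name is the point. For the identity on $[0,1]$ no finite partition is one, since only finitely many names occur.

We recall four textbook facts.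

1. Lusin–Souslin theorem: an injective Borel map between standard Borel spaces has Borel image and Borel inverse.
2. The strong law of large numbers.
3. Oscillation: the symmetric simple random walk $S_n$ on $\mathbb Z$ started at $0$ has $\inf_n S_n=-\infty$ and $\sup_nS_n=+\infty$ almost surely. (By optional stopping it reaches $-k$ before $N$ with probability $\frac{N}{N+k}$; let $N\to\infty$. The other half is symmetric.)
4. The entropy of the $(p_1,\dots,p_k)$-Bernoulli shift is $-\sum p_i\log p_i$. Entropy is an isomorphism invariant, and a system and its natural extension have equal entropy. This is needed only in Sections 10 and 11.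

Throughout, fix $M$ and $a$, and put
$$p=Ma,\qquad c=\frac{1-Ma}{M},\qquad g=g_a,\qquad \lambda={\rm Leb}\text{ on }[0,1]^3 .$$
So $p+Mc=1$, and the mostly neutral parameter is $p=\frac12$.

**Theorem.** Let $a\in(0,\frac1M)$. Let

- $\mathcal P=\{P_1,\dots,P_M,P_*\}$, where $P_i=\{(i-1)a\le x_u<ia\}$ and $P_*=\{x_u\ge Ma\}$;
- $\mathcal Q=\{Q_0,Q_1,\dots,Q_M\}$, where $Q_0=\{x_u<Ma\}$ and $Q_j=\{x_u\ge Ma,\ x_c\in[\frac{j-1}M,\frac jM)\}$, with $x_c=1$ put in $Q_M$.

Then:

1. $(g_a,\lambda)$ is the natural extension of $(f_a,{\rm Leb})$.
2. For every $a$, the iterates of $\mathcal P$ are independent with weights $(a,\dots,a,1-Ma)$, and the iterates of $\mathcal Q$ are independent with weights $(Ma,c,\dots,c)$.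
3. $\mathcal P$ is a two-sided generator if and only if $a\ge\frac1{2M}$. $\mathcal Q$ is a two-sided generator if and only if $a\le\frac1{2M}$.

Hence $F_a$ is $(a,\dots,a,1-Ma)$-Bernoulli for all $a\in[\frac1{2M},\frac1M)$ and $(\frac{1-Ma}M,\dots,\frac{1-Ma}M,Ma)$-Bernoulli for all $a\in(0,\frac1{2M}]$. In particular $F_{1/(2M)}$ is $(\frac1{2M},\dots,\frac1{2M},\frac12)$-Bernoulli.

In words: $\mathcal P$ records each letter put on the stack, and only the fact of a removal. $\mathcal Q$ records each letter removed, and only the fact of an addition.

## 4. Invertibility and the stack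

**Step 0a.** *This step produces a full-measure set on which $g$ is a bijection and nothing is ambiguous.*

The sets $P_1,\dots,P_M,Q_1,\dots,Q_M$ are $2M$ boxes that partition the cube, and $g$ is affine on the interior of each.

- ${\rm int}\,P_i$, of volume $a$, maps onto $(0,1)\times(\frac{i-1}M,\frac iM)\times(0,p)$, of volume $\frac1M\cdot Ma=a$.
- ${\rm int}\,Q_j$, of volume $(1-p)\frac1M=c$, maps onto $(0,1)\times(0,1)\times(p+(j-1)c,\,p+jc)$, of volume $c$.

So $g$ preserves volume on each open box. The image boxes are pairwise disjoint: those of the $P_i$ lie in $\{x_s<p\}$ with disjoint $x_c$-ranges, and those of the $Q_j$ lie in $\{x_s>p\}$ with disjoint $x_s$-ranges. Their total volume is $Ma+Mc=1$. Let $U$ be the union of the open domain boxes and $V$ the union of the open image boxes. Both have full measure, and $g\colon U\to V$ is a $\lambda$-preserving homeomorphism; let $h$ be its inverse. Put $W_0=U\cap V$ and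
$$W_{n+1}=W_n\cap (g|_U)^{-1}(W_n)\cap h^{-1}(W_n),\qquad X_0=\bigcap_n W_n .$$
Each $W_n$ is Borel of full measure, hence so is $X_0$. If $x\in X_0$, then $gx\in W_n$ and $hx\in W_n$ for every $n$, so $gX_0\subset X_0$ and $hX_0\subset X_0$. The second inclusion makes $g|_{X_0}$ onto $X_0$, so $g|_{X_0}$ is a $\lambda$-preserving Borel bijection of $X_0$. Finally, let $X_1$ be $X_0$ minus all images and preimages under iterates of $g|_{X_0}$ of the null set where $x_c$ is an $M$-adic rational. Then $X_1$ has full measure, and $T=g|_{X_1}$ is an invertible $\lambda$-preserving map of $X_1$.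

**Step 0b.** *This step translates the dynamics into symbols.*

For $x\in X_1$ and $n\in\mathbb Z$ write $T^nx=(u_n,c_n,s_n)$. Let $\omega_n\in\{1,\dots,M,*\}$ and $\theta_n\in\{0,1,\dots,M\}$ be the indices of the atoms of $\mathcal P$ and of $\mathcal Q$ that contain $T^nx$. Then $\theta_n=0$ if and only if $\omega_n\ne*$; in this case call step $n$ a push, otherwise a pop. Write
$$c_n=\sum_{k\ge1}\frac{e_k(n)-1}{M^{k}},\qquad e_k(n)\in\{1,\dots,M\}.$$
The expansion is unique because $c_n$ is never an $M$-adic rational. In a push, $c_{n+1}=\frac{c_n+\omega_n-1}M$, which puts a new first digit $\omega_n-1$ before the old ones: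
$$\text{push: } e_1(n+1)=\omega_n,\qquad e_{k+1}(n+1)=e_k(n)\quad(k\ge1). \tag{1}$$
In a pop, $c_n\in[\frac{j-1}M,\frac jM)$ with $j=\theta_n$ says that the first digit is $j-1$, and $c_{n+1}=Mc_n-(j-1)$ deletes it:
$$\text{pop: } \theta_n=e_1(n),\qquad e_{k}(n+1)=e_{k+1}(n)\quad(k\ge1). \tag{2}$$
Thus $e_1(n),e_2(n),\dots$ is an infinite stack, read from the top. Its size is always infinite, but its changes have a height: let $H_0=0$ and, for all $n\in\mathbb Z$,
$$H_{n+1}-H_n=\begin{cases}+1&\text{if step $n$ is a push},\\-1&\text{if step $n$ is a pop.}\end{cases}$$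
In Section 1, $(H_0,\dots,H_5)=(0,1,0,1,0,-1)$.

## 5. The outer coordinates and the independence of the names

**Step 1a.** *This step recovers $u_0$ from the future of $\omega$ and $s_0$ from the past of $\theta$, for every $a$.*

Put
$$\varphi_i(y)=(i-1)a+ay\ (1\le i\le M),\qquad \varphi_*(y)=p+(1-p)y,$$
$$\psi_0(y)=py,\qquad \psi_j(y)=p+(j-1)c+cy\ (1\le j\le M).$$
The $\varphi$'s are the inverse branches of $\tau_a$, so $u_n=\varphi_{\omega_n}(u_{n+1})$. By the definition of $g_a$, $s_{n+1}=\psi_{\theta_n}(s_n)$. Iterating, for all $n\ge1$,
$$u_0\in\varphi_{\omega_0}\cdots\varphi_{\omega_{n-1}}([0,1]),\qquad s_0\in\psi_{\theta_{-1}}\cdots\psi_{\theta_{-n}}([0,1]). \tag{3}$$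
The ratios are $a,1-p$ for the $\varphi$'s and $p,c$ for the $\psi$'s, all less than $1$. So the intervals in (3) shrink to points, and
$$u_0\text{ is determined by }(\omega_n)_{n\ge0},\qquad s_0\text{ is determined by }(\theta_n)_{n<0}. \tag{4}$$

**Step 1b.** *This step proves part 2: each of the two names is an i.i.d. sequence.*

Fix $n\ge1$. The cylinders $\{\omega_0=i_0,\dots,\omega_{n-1}=i_{n-1}\}$ partition $X_1$. By (3) each of them is contained in $\{u_0\in\varphi_{i_0}\cdots\varphi_{i_{n-1}}([0,1])\}$. These intervals tile $[0,1]$ and overlap only in endpoints, so the sets that contain the cylinders are disjoint up to null sets. A partition whose members are contained, one by one, in almost disjoint sets must agree with these sets up to null sets. Since $u_0$ has Lebesgue law, the measure of each set is the length of its interval: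
$$\lambda(\omega_0=i_0,\dots,\omega_{n-1}=i_{n-1})=\prod_{k=0}^{n-1}w_{i_k},\qquad w_1=\dots=w_M=a,\quad w_*=1-p.$$
By $T$-invariance the same holds for any block of consecutive times, so $(\omega_n)_{n\in\mathbb Z}$ is i.i.d. with weights $(a,\dots,a,1-Ma)$.

For $\theta$, use $s_0$: the cylinders $\{\theta_{-1}=j_1,\dots,\theta_{-n}=j_n\}$ partition $X_1$, each is contained in $\{s_0\in\psi_{j_1}\cdots\psi_{j_n}([0,1])\}$, and these intervals tile $[0,1]$ because $p+Mc=1$. Hence
$$\lambda(\theta_{-1}=j_1,\dots,\theta_{-n}=j_n)=\prod_{k=1}^n q_{j_k},\qquad q_0=p,\quad q_1=\dots=q_M=c,$$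
and $(\theta_n)_{n\in\mathbb Z}$ is i.i.d. with weights $(Ma,c,\dots,c)$. Part 2 is proved. In particular,
$$\text{the increments of }(H_n)_{n\in\mathbb Z}\text{ are i.i.d., }+1\text{ with probability }p,\ -1\text{ with probability }1-p. \tag{5}$$

What remains for the main result is the middle coordinate: does $(\omega_n)_{n\in\mathbb Z}$ determine $c_0$ and the sequence $\theta$?

## 6. Why counting contraction does not suffice at $p=\frac12$

The first thing to try is to use the central exponent. Let $x,x'\in X_1$ have the same $\mathcal P$-name, and compare $c_0$ with $c_0'$ by starting at a time $-n$ far in the past. A push divides $|c_r-c_r'|$ by $M$. A pop multiplies it by $M$, provided both points pop the same letter. So, as long as the letters popped agree,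
$$|c_0-c_0'|= M^{-(H_0-H_{-n})}\,|c_{-n}-c_{-n}'|\le M^{-(H_0-H_{-n})}. \tag{6}$$
If $p>\frac12$, then $H_0-H_{-n}$ grows like $(2p-1)n$, and the right side tends to $0$.

At $p=\frac12$ this stops. The exponential rate is zero, and by oscillation $H_0-H_{-n}$ takes arbitrarily large negative values along a sequence of $n$, so that the right side of (6) does not tend to $0$; it is even unbounded. There is a second difficulty, present for every $p$: the proviso under (6) is not something that the $\mathcal P$-name tells us. A pop is recorded by $*$, without the letter, and whether the two points pop the same letter is the very thing to be decided.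

The stack suggests how to deal with both at once. Do not use every start $-n$. For each depth $k$, use one well-chosen time: the time at which the letter that is now in depth $k$ was pushed. From then on this letter is covered or on top, but never popped. Here is a small case with $M=2$. Start with any stack $S$ at time $0$ and apply $\omega_0\cdots\omega_4=2\,1\,{*}\,1\,{*}$. The stack is successively
$$S,\quad 2S,\quad 12S,\quad 2S,\quad 12S,\quad 2S .$$
The top letter at time $5$ is $2$. It is not the letter pushed most recently, which is $1$. The heights are $0,1,2,1,2,1$, and the letter on top at time $5$ was pushed at time $0$: the last time before $5$ at which the height was $H_5-1=0$. So the birth time of a letter can be read off from heights alone. It exists if, going backward, the height walk goes below every level. A walk with zero drift still does that, and convergence to $-\infty$ is not needed.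

## 7. Birth times of letters: $\mathcal P$ generates for $a\ge\frac1{2M}$

**Step 2a.** *This step finds a full-measure set on which every letter has a birth time.*

Let $p\ge\frac12$ and fix $m\in\mathbb Z$. By (5), the backward walk $n\mapsto H_{m-n}-H_m$, $n\ge0$, has i.i.d. increments: reading a push backward lowers the height, so the increment is $-1$ with probability $p\ge\frac12$ and $+1$ with probability $1-p$. Its infimum is $-\infty$ almost surely, by the strong law of large numbers if $p>\frac12$, and by the oscillation of the symmetric walk if $p=\frac12$. Let $X_2\subset X_1$ be the set where this holds for every $m\in\mathbb Z$. It is Borel and of full measure, as an intersection of countably many such sets. It is $T$-invariant: since $H_n(Tx)=H_{n+1}(x)-H_1(x)$, the condition at $m$ for $Tx$ is the condition at $m+1$ for $x$.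

For $x\in X_2$, $m\in\mathbb Z$ and $k\ge1$ put
$$t_k(m)=\max\{r<m:\ H_r=H_m-k\}.$$
The maximum exists: going backward from $m$, the height moves by steps $\pm1$ and has infimum $-\infty$, so it visits level $H_m-k$.

**Step 2b.** *This step shows that the letter in depth $k$ is the one pushed at time $t_k(m)$.*

**Claim.** For $x\in X_2$, $m\in\mathbb Z$ and $k\ge1$, step $t_k(m)$ is a push, and $e_k(m)=\omega_{t_k(m)}$.

Write $t=t_k(m)$. Between $t$ and $m$ the height does not return to level $H_t$, and it ends at $H_m=H_t+k>H_t$; its steps are $\pm1$. Hence
$$H_r\ge H_t+1\qquad\text{for } t<r\le m. \tag{7}$$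
In particular $H_{t+1}=H_t+1$, so step $t$ is a push. We prove by induction on $r\in\{t+1,\dots,m\}$ that
$$e_{H_r-H_t}(r)=\omega_t. \tag{8}$$

- For $r=t+1$ the index is $1$, and (1) says $e_1(t+1)=\omega_t$.
- Suppose (8) holds for some $r<m$, and step $r$ is a push. By (1) the letter moves from index $H_r-H_t$ to index $H_r-H_t+1=H_{r+1}-H_t$. So (8) holds for $r+1$.
- Suppose (8) holds for some $r<m$, and step $r$ is a pop. By (7) at $r+1$, $H_{r+1}-H_t\ge1$, so the index $\ell=H_r-H_t$ is at least $2$: the letter is not on top and survives. By (2), $e_{\ell-1}(r+1)=e_\ell(r)=\omega_t$, and $\ell-1=H_{r+1}-H_t$.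

At $r=m$ the index is $H_m-H_t=k$, which is the claim.

**Step 2c.** *This step recovers the whole point and concludes.*

Differences of heights are functions of $\omega$, so $t_k(m)$ is a function of $(\omega_n)_{n<m}$. By the claim every letter $e_k(m)$, and so $c_m$, is a function of $(\omega_n)_{n<m}$. Next,
$$\theta_m=0\ \text{ if }\omega_m\ne*,\qquad \theta_m=e_1(m)=\omega_{t_1(m)}\ \text{ if }\omega_m=*,$$
by (2). So $(\omega_n)_{n\in\mathbb Z}$ determines $(\theta_n)_{n\in\mathbb Z}$, and with (4) it determines $u_0$, $c_0$ and $s_0$. Therefore
$$\Omega\colon X_2\to\{1,\dots,M,*\}^{\mathbb Z},\qquad \Omega(x)=(\omega_n)_{n\in\mathbb Z},$$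
is injective. It is Borel, since each $\omega_n$ is a Borel function of $x$. It satisfies $\Omega\circ T=\sigma\circ\Omega$, where $\sigma$ is the left shift, and by Step 1b it sends $\lambda$ to the product measure with weights $(a,\dots,a,1-Ma)$. By Lusin–Souslin the image $\Omega(X_2)$ is Borel and $\Omega^{-1}$ is Borel on it; the image is $\sigma$-invariant and has full product measure. So $\Omega$ is an isomorphism, and $(g_a,\lambda)$ is $(a,\dots,a,1-Ma)$-Bernoulli for all $a\in[\frac1{2M},\frac1M)$. In particular $\mathcal P$ is a two-sided generator for these $a$.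

## 8. $g_a$ as the natural extension of $f_a$

**Step 3.** *This step proves part 1, and so carries Bernoulli statements from $g_a$ to $f_a$.*

Let $\pi(x_u,x_c,x_s)=(x_u,x_c)$. Then $\pi\circ T=f_a\circ\pi$ on $X_1$, and $\pi_*\lambda={\rm Leb}$. Consider
$$\Pi\colon X_1\to([0,1]^2)^{\mathbb Z},\qquad \Pi(x)=(\pi T^nx)_{n\in\mathbb Z}.$$
This map is Borel, intertwines $T$ with the left shift, and takes values in the space of two-sided $f_a$-orbits. By $T$-invariance of $\lambda$, the law of $(\pi T^{-n}x,\dots,\pi T^nx)$ is the law of $(\pi x,\pi Tx,\dots,\pi T^{2n}x)$, i.e. of $(y,f_ay,\dots,f_a^{2n}y)$ with $y\sim{\rm Leb}$. So $\Pi_*\lambda$ is the measure of the natural extension.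

Moreover, $\Pi$ is injective. The entry $\pi x$ gives $u_0$ and $c_0$. Each $\theta_n$ depends only on $\pi T^nx$, because the atoms of $\mathcal Q$ are defined through $x_u$ and $x_c$; and by (4) $s_0$ is a function of $(\theta_n)_{n<0}$. By Lusin–Souslin, $\Pi$ is an isomorphism onto the natural extension of $(f_a,{\rm Leb})$. This is part 1.

Now take $a=\frac1{2M}$. By Step 2, $(g_{1/(2M)},{\rm Leb})$ is $(\frac1{2M},\dots,\frac1{2M},\frac12)$-Bernoulli, and by Step 3 so is the natural extension of $(f_{1/(2M)},{\rm Leb})$. The statement asked about is true for both maps.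

## 9. Removal times of letters: $\mathcal Q$ generates for $a\le\frac1{2M}$

The $\mathcal Q$-name records letters when they leave. So a letter is found by waiting for its removal, and time runs forward.

**Step 4a.** *This step shows that the letter in depth $k$ at time $m$ is removed at an identifiable later step.*

Let $p\le\frac12$. The forward increments of $H$ are $-1$ with probability $1-p\ge\frac12$, so as in Step 2a, almost surely
$$\inf_{n\ge0}(H_{m+n}-H_m)=-\infty\qquad\text{for all }m\in\mathbb Z.$$
The set where this holds is Borel, $T$-invariant and of full measure. On it, for $k\ge1$, put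
$$r_k(m)=\min\{r>m:\ H_r=H_m-k\}.$$
Since this is the first visit to level $H_m-k$,
$$H_r-H_m+k\ge1\qquad\text{for } m\le r\le r_k(m)-1, \tag{9}$$
and step $r_k(m)-1$ is a pop with $H_{r_k(m)-1}=H_m-k+1$. We prove by induction on $r$ that
$$e_{H_r-H_m+k}(r)=e_k(m)\qquad\text{for } m\le r\le r_k(m)-1. \tag{10}$$

- For $r=m$ both sides are $e_k(m)$.
- If (10) holds at $r<r_k(m)-1$ and step $r$ is a push, then by (1) the index of the letter rises by one, as does $H$.
- If (10) holds at $r<r_k(m)-1$ and step $r$ is a pop, then by (9) at $r+1$ the number $H_{r+1}-H_m+k$ is at least $1$, so the index at $r$ is at least $2$. By (2) the letter survives and its index falls by one, as does $H$.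

At $r=r_k(m)-1$ the index is $1$ and the step is a pop, so (2) gives
$$e_k(m)=\theta_{r_k(m)-1}.$$

**Step 4b.** *This step recovers the point from the $\mathcal Q$-name.*

The heights are functions of $\theta$, since step $n$ is a push exactly when $\theta_n=0$. So $c_m$ is a function of $(\theta_n)_{n\ge m}$. Also
$$\omega_m=*\ \text{ if }\theta_m\ne0,\qquad \omega_m=e_1(m+1)\ \text{ if }\theta_m=0,$$
by (1). Thus $(\theta_n)_{n\in\mathbb Z}$ determines $(\omega_n)_{n\in\mathbb Z}$, and by (4) it determines $u_0$, $c_0$ and $s_0$. Exactly as in Step 2c, with Step 1b for the law of $\theta$, the map $x\mapsto(\theta_n)_{n\in\mathbb Z}$ is an isomorphism onto the Bernoulli shift with weights $(Ma,c,\dots,c)$. The order of the weights does not matter. With Step 3, $F_a$ is $(\frac{1-Ma}M,\dots,\frac{1-Ma}M,Ma)$-Bernoulli for all $a\in(0,\frac1{2M}]$, and $\mathcal Q$ is a two-sided generator for these $a$.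

## 10. The entropy gap and the failure of generation

Where does Step 2 break for $p<\frac12$? By the strong law, $H_{-n}\to+\infty$ as $n\to\infty$, so the heights $H_r$, $r\le m$, have a finite minimum. For $k>H_m-\min_{r\le m}H_r$ there is no time $t_k(m)$: only finitely many letters of the stack have a birth time. This shows where the argument stops. That $\mathcal P$ then really fails to generate is proved by entropy.

**Step 5.** *This step proves the two "only if" statements of part 3.*

Let $\eta(p)=-p\log p-(1-p)\log(1-p)$. By part 2 the $\mathcal P$-name factor of $g_a$ is Bernoulli with entropy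
$$-Ma\log a-(1-p)\log(1-p)=-p\log\frac pM-(1-p)\log(1-p)=\eta(p)+p\log M,$$
and the $\mathcal Q$-name factor is Bernoulli with entropy
$$-p\log p-Mc\log c=-p\log p-(1-p)\log\frac{1-p}M=\eta(p)+(1-p)\log M.$$
Let $a<\frac1{2M}$, so $p<\frac12$. By Step 4 the $\mathcal Q$-name map is an isomorphism, hence
$$h(g_a)=\eta(p)+(1-p)\log M>\eta(p)+p\log M .$$
Suppose the $\mathcal P$-name map were injective on a set of full measure. Shrink this set to a Borel set $Y\subset X_1$ of full measure, and then to the $T$-invariant set $\bigcap_{n\in\mathbb Z}T^nY$. On it the name map is Borel, injective and equivariant, so by Lusin–Souslin it is an isomorphism of $g_a$ with its $\mathcal P$-name factor. The two would have equal entropy, which contradicts the inequality.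

If $a>\frac1{2M}$, Step 2 gives $h(g_a)=\eta(p)+p\log M>\eta(p)+(1-p)\log M$, and the same argument shows that the $\mathcal Q$-name map is not injective on any set of full measure. With Steps 2 and 4 this completes part 3 and the theorem. In particular, $a=\frac1{2M}$ is the only parameter at which both $\mathcal P$ and $\mathcal Q$ are independent generators. $\qquad\blacksquare$

## 11. Entropy and classification of the maps $F_a$

**Corollary.** For all $a\in(0,\frac1M)$, with $p=Ma$,
$$h(F_a)=\eta(p)+\max(p,1-p)\log M. \tag{11}$$
With natural extensions understood in the case of $f$, $F_a\cong F_b$ if and only if $h(F_a)=h(F_b)$. In particular $F_a\cong F_{\frac1M-a}$. Moreover, $F_{1/(2M)}$ is isomorphic to some $F_b$ with $b\ne\frac1{2M}$ (same $M$) if and only if $M\in\{2,3\}$.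

*Proof.* Steps 2 and 4 and the entropies computed in Step 5 give (11) for $g_a$. By part 1, and since a system and its natural extension have equal entropy, (11) holds for $f_a$ too.

Entropy is an isomorphism invariant. Conversely, all $F_a$ are Bernoulli, so if the entropies agree the systems are isomorphic by Ornstein's theorem (Bernoulli shifts of equal entropy are isomorphic; Adv. Math. 4 (1970)). Formula (11) is symmetric under $p\leftrightarrow1-p$, i.e. $a\leftrightarrow\frac1M-a$, so $F_a\cong F_{\frac1M-a}$. Here one can even do without Ornstein's theorem. Let $a\ge\frac1{2M}$ and $b=\frac1M-a\le\frac1{2M}$. Then $\frac{1-Mb}M=a$ and $Mb=1-Ma$, so the theorem gives the same vector for $F_b$ as for $F_a$.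

For the last claim, the symmetry allows us to look only at $p\in[\frac12,1)$. There $h=\eta(p)+p\log M$, and
$$\frac{dh}{dp}=\log\frac{1-p}p+\log M=\log\frac{(1-p)M}{p}.$$
So $h$ strictly increases on $[\frac12,\frac M{M+1}]$. At $p=\frac M{M+1}$ we have $a=1-Ma=\frac1{M+1}$, so the value is $\log(M+1)$. Then $h$ strictly decreases on $[\frac M{M+1},1)$, with limit $\log M$ as $p\to1$; the limit is not attained there, and $h>\log M$ on this interval. At $p=\frac12$,
$$h=\log2+\tfrac12\log M=\log(2\sqrt M)<\log(M+1),$$
since $M+1-2\sqrt M=(\sqrt M-1)^2>0$. On $(\frac12,\frac M{M+1}]$ the values exceed $h(\frac12)$, so the value $h(\frac12)$ can be attained again only on $(\frac M{M+1},1)$. There $h$ takes exactly the values in $(\log M,\log(M+1))$. So $h(\frac12)$ is attained again if and only if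
$$\log2+\tfrac12\log M>\log M,$$
i.e. $2>\sqrt M$, i.e. $M<4$. (For $M=4$ the value $h(\frac12)=\log4$ equals the limit $\log M$, which is not attained.) $\qquad\blacksquare$
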